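\title{Matrix entries are not dense in $L^2$ of the heat kernel measure on $SL(2,\mathbb{R})$}

\begin{abstract}
Let $\rho_t$ be the heat kernel of a left-invariant metric on $G=SL(2,\mathbb{R})$. We show that, for every $t>0$, the span of the matrix entries of finite-dimensional representations lies in $L^2(G,\rho_t\,dg)$ but is not dense in it: a bounded nonzero function is orthogonal to all entries. The mechanism is the indeterminacy of the log-normal moment problem. Entries that are bi-invariant under $SO(2)$ are polynomials in one variable $x$, while $\rho_t$ decays no faster than $e^{-C\log^2x}$. For a connected semisimple Lie group with any left-invariant metric, density in $L^p(\rho_t\,dg)$ holds if and only if the group is compact. On $SL(2,\mathbb{R})$, density does hold for weights that decay exponentially in the matrix norm.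
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $G=SL(2,\mathbb{R})$, with Lie algebra $\mathfrak{g}=\mathfrak{sl}(2,\mathbb{R})$, maximal compact subgroup $K=SO(2)$, Cartan involution $\theta X=-X^T$, Killing form $B$, and Haar measure $dg$. The inner product $\langle X,Y\rangle=-B(X,\theta Y)$ on $\mathfrak{g}$ is $\mathrm{Ad}(K)$-invariant and defines a left-invariant Riemannian metric on $G$. Each $X\in\mathfrak{g}$ gives a left-invariant vector field,
\[
\tilde Xf(g)=\frac{d}{ds}\Big|_{s=0}f(g\exp sX),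
\]
and the Laplacian is $\Delta=\sum_i\tilde X_i^2$, where $(X_i)$ is any orthonormal basis of $\mathfrak{g}$. The \emph{heat kernel} $\rho_t(g)=\rho(t,g)$, $t>0$, is the fundamental solution of $\partial_tu=\Delta u$: for every $f\in L^1(G,dg)\cap L^2(G,dg)$, the function
\begin{equation}\label{eq:conv}
u(t,g)=\int_G\rho_t(h^{-1}g)f(h)\,dh
\end{equation}
solves the heat equation on $(0,\infty)\times G$, lies in $L^2(G,dg)$ for each $t$, and tends to $f$ in $L^2(G,dg)$ as $t\to0^+$. As usual, $\rho$ is understood to be the kernel of the semigroup $e^{t\Delta}$ on $L^2(G,dg)$; Section~\ref{sec:heat} lists the properties that we use.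

A \emph{matrix entry} is a function $g\mapsto\xi(\pi(g)v)$, where $\pi\colon G\to GL(V)$ is a continuous representation on a finite-dimensional complex vector space, $v\in V$, and $\xi\in V^*$. Let $\mathcal{M}$ be the complex linear span of all matrix entries. The following problem comes from Mori's paper \cite{Mori}.

\begin{quote}
Is $\mathcal{M}$ a dense subspace of $L^2(G,\rho_t\,dg)$ for every $t>0$?
\end{quote}

The same definitions make sense on other Lie groups, and the first examples suggest a positive answer. On a compact group, $\mathcal{M}$ is uniformly dense in the continuous functions by the Peter--Weyl theorem. On the additive group $\mathbb{R}$, the heat kernel is a Gaussian, the monomials $s^j$ are multiples of entries of $s\mapsto\exp(sY)$ with $Y$ a nilpotent Jordan block, and polynomials are dense in $L^2$ of a Gaussian measure (the proof in Section~\ref{sec:decay} applies with $\mathbb{R}$ in place of $\mathbb{R}^4$). On $SL(2,\mathbb{R})$, the space $\mathcal{M}$ consists of the polynomials in the four entries of $g$ (Lemma~\ref{lem:poly}).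 It is an algebra that contains the constants, is closed under conjugation, and separates points, so by the Stone--Weierstrass theorem it approximates continuous functions uniformly on each compact set. The measure $\rho_t\,dg$ is finite, and $\mathcal{M}\subset L^2(G,\rho_t\,dg)$ (Proposition~\ref{prop:L2}). Only the behavior at infinity can prevent density, and it does.

\begin{theorem}\label{thm:sl2}
Let $G=SL(2,\mathbb{R})$. For every $t>0$ there is a bounded real-valued function $F$ on $G$, not almost everywhere zero, such that
\[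
\int_G|\varphi F|\,\rho_t\,dg<\infty\quad\text{and}\quad\int_G\varphi F\,\rho_t\,dg=0
\]
for every matrix entry $\varphi$ of a finite-dimensional representation. Hence $\mathcal{M}$ is not dense in $L^2(G,\rho_t\,dg)$.
\end{theorem}

The reason is a mismatch of scales. Along the one-parameter group $a_r=\operatorname{diag}(e^r,e^{-r})$, which moves at constant speed, the heat kernel is bounded below by a Gaussian $e^{-Cr^2}$, while matrix entries are combinations of $e^{mr}$ with $m$ an \emph{integer}. A Gaussian in $r$ decays rapidly in $r$, but slowly in $e^r$, and matrix entries are Laurent polynomials in $e^r$. The same mismatch occurs on every noncompact semisimple group with finite center, and when the center is infinite density fails for a simpler reason.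

\begin{theorem}\label{thm:ss}
Let $G$ be a connected semisimple Lie group with any left-invariant Riemannian metric, let $\rho_t$ be its heat kernel, and let $\mathcal{M}$ be the span of the matrix entries of finite-dimensional continuous representations. Let $t>0$ and $1\le p<\infty$.
\begin{enumerate}
\item[(a)] If $G$ is compact, then $\mathcal{M}$ is dense in $L^p(\rho_t\,dg)$.
\item[(b)] If $G$ is noncompact, then there is an infinite-dimensional space $\mathcal{F}_t\subset L^\infty(G,dg)$ of bounded real-valued functions $F$ such that $\int_G|\varphi F|\rho_t\,dg<\infty$ and $\int_G\varphi F\rho_t\,dg=0$ for all $\varphi\in\mathcal{M}$. In particular, the closure of $\mathcal{M}\cap L^p(\rho_t\,dg)$ in $L^p(\rho_t\,dg)$ has infinite codimension.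
\end{enumerate}
Hence $\mathcal{M}$ is dense for one pair $(t,p)$, equivalently for every pair, if and only if $G$ is compact. In case (b), if $F\in\mathcal{F}_t$ and $\|F\|_\infty\le1$, then the measures $(1+\epsilon F)\rho_t\,dg$, $|\epsilon|\le1$, are positive and assign the same integral to each $\varphi\in\mathcal{M}\cap L^1(\rho_t\,dg)$; thus $\rho_t\,dg$ is not determined by these ``moments''.
\end{theorem}

In particular, the closure of $\mathcal{M}$ in Theorem~\ref{thm:sl2} has infinite codimension. We nevertheless prove Theorem~\ref{thm:sl2} separately, because there every object is explicit. The last result shows that slow decay of the weight is the cause of the failure. Put $\|g\|=(\operatorname{tr}g^Tg)^{1/2}$, the Euclidean norm of $g$ as a point of $\mathbb{R}^4$.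

\begin{proposition}\label{prop:converse}
Let $w\ge0$ be a measurable function on $G=SL(2,\mathbb{R})$ with $\int_Ge^{\varepsilon\|g\|}w(g)\,dg<\infty$ for some $\varepsilon>0$. Then $\mathcal{M}$ is dense in $L^2(G,w\,dg)$.
\end{proposition}

Section~\ref{sec:model} isolates the mechanism in a Gaussian integral. Section~\ref{sec:heat} proves a lower bound for heat kernels by a barrier argument. Sections~\ref{sec:sl2}, \ref{sec:ss} and \ref{sec:decay} prove Theorem~\ref{thm:sl2}, Theorem~\ref{thm:ss} and Proposition~\ref{prop:converse}.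

\section{Integer exponentials against a Gaussian}\label{sec:model}

Against a Gaussian weight, multiplying by an exponential is the same as translating.

\begin{lemma}\label{lem:shift}
Let $\mathfrak{a}$ be a finite-dimensional Euclidean space, and for $\lambda\in\mathfrak{a}^*$ let $\lambda^\sharp\in\mathfrak{a}$ be the vector with $\lambda(X)=\langle\lambda^\sharp,X\rangle$; put $|\lambda|=|\lambda^\sharp|$. For $A>0$ and every bounded measurable function $q$ on $\mathfrak{a}$,
\[
\int_{\mathfrak{a}}q(X)\,e^{\lambda(X)}e^{-A|X|^2}dX=e^{|\lambda|^2/4A}\int_{\mathfrak{a}}q\Big(X+\frac{\lambda^\sharp}{2A}\Big)e^{-A|X|^2}dX.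
\]
\end{lemma}

\begin{proof}
Write $\lambda(X)-A|X|^2=-A|X-\lambda^\sharp/2A|^2+|\lambda|^2/4A$ and substitute $X+\lambda^\sharp/2A$ for $X$.
\end{proof}

Take $\mathfrak{a}=\mathbb{R}$ and ask whether the functions $e^{ms}$, $m\in\mathbb{Z}$, span a dense subspace of $L^2(\mathbb{R},e^{-As^2}ds)$. By the lemma, a bounded function $q$ is orthogonal to all of them exactly when its translates by the lattice $\frac1{2A}\mathbb{Z}$ have Gaussian mean zero. The function $q(s)=\sin(2\pi As)$ is odd and satisfies $q(s+m/2A)=(-1)^mq(s)$, so
\begin{equation}\label{eq:model}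
\int_{\mathbb{R}}e^{ms}\sin(2\pi As)\,e^{-As^2}ds=0\qquad(m\in\mathbb{Z}),
\end{equation}
and density fails. Integrality is essential. For real $\lambda$, the lemma and the addition formula for the sine give
\[
\int_{\mathbb{R}}e^{\lambda s}\sin(2\pi As)e^{-As^2}ds=e^{\lambda^2/4A}\sin(\pi\lambda)\int_{\mathbb{R}}\cos(2\pi As)e^{-As^2}ds=e^{\lambda^2/4A}\sin(\pi\lambda)\sqrt{\tfrac{\pi}{A}}\,e^{-\pi^2A},
\]
which vanishes only for $\lambda\in\mathbb{Z}$. On the group $\mathbb{R}$ every $e^{\lambda s}$ is a matrix entry, so this obstruction does not arise there. On $SL(2,\mathbb{R})$, representation theory allows only integer exponents.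

In the variable $y=e^s$, define
\[
\omega_A(y)=e^{-A\log^2y}\sin(2\pi A\log y)\quad(y>0),\qquad\omega_A(0)=0.
\]
This function is continuous on $[0,\infty)$ and $\int_0^\infty y^j|\omega_A(y)|\,dy\le\int_{\mathbb{R}}e^{(j+1)s-As^2}ds<\infty$. Since $dy=e^sds$, equation \eqref{eq:model} with $m=j+1$ reads
\begin{equation}\label{eq:moments}
\int_0^\infty y^j\,\omega_A(y)\,dy=0\qquad(j=0,1,2,\dots).
\end{equation}
This is the indeterminacy of the log-normal moment problem: the positive measures $(1+\epsilon\sin(2\pi A\log y))e^{-A\log^2y}dy$, $|\epsilon|\le1$, all have the same moments.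

The example does not depend on the exact form of the weight. If $w$ is integrable on $(0,\infty)$ and $w(y)\ge\delta e^{-A\log^2y}$ with $\delta>0$, then $F=\omega_A/w$ is bounded, hence in $L^2(w\,dy)$, and $\int y^jFw\,dy=\int y^j\omega_A\,dy=0$. The weight cancels, and only a \emph{lower} bound for it is used. This dictates the plan on a group: build a signed density $\sigma$ that annihilates $\mathcal{M}$ with respect to Haar measure and decays like a Gaussian with a large constant $A$, prove a Gaussian lower bound for $\rho_t$, and put $F=\sigma/\rho_t$. No formula for $\rho_t$ is needed.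

\section{A lower bound for the heat kernel}\label{sec:heat}

In this section $G$ is a connected semisimple Lie group, $X_1,\dots,X_n$ is an orthonormal basis for an arbitrary inner product on $\mathfrak{g}$, $\Delta=\sum_i\tilde X_i^2$, and $|\nabla f|^2=\sum_i(\tilde X_if)^2$ for real $f$.

The group $G$ is unimodular: the modular function is a homomorphism to an abelian group, so its differential vanishes on $[\mathfrak{g},\mathfrak{g}]=\mathfrak{g}$. In particular $dg$ is invariant under inversion. Right invariance of $dg$ gives $\int\tilde Xf\,dg=0$ for $f\in C_c^\infty(G)$, hence $\int|\nabla f|^2dg=-\int f\Delta f\,dg$, which identifies $\Delta$ with the Laplace--Beltrami operator. A left-invariant metric is complete, so $\Delta$ is essentially self-adjoint on $C_c^\infty(G)$. Left translations are isometries, so the kernel of $e^{t\Delta}$ has the form $\rho_t(h^{-1}g)$. We use the following standard facts, for which see \cite[Chs.~7--8]{Grigoryan}.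
\begin{itemize}
\item[(H1)] $\rho$ is smooth and strictly positive on $(0,\infty)\times G$, and $\partial_t\rho=\Delta\rho$.
\item[(H2)] $\int_G\rho_t\,dg\le1$.
\item[(H3)] For $f\in C_c(G)$, the function $u$ in \eqref{eq:conv} is a bounded smooth solution of the heat equation on $(0,\infty)\times G$ and extends continuously to $t=0$ with $u(0,\cdot)=f$.
\end{itemize}
Fact (H3) is used only in Proposition~\ref{prop:L2}. On a noncompact group the maximum principle needs a condition at infinity; the following form suffices.

\begin{lemma}\label{lem:max}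
Let $\Omega\subset G$ be open and $T>0$. Let $\Phi$ be a real function, continuous on $[0,T]\times\overline\Omega$ and smooth on $(0,T]\times\Omega$, with $(\partial_\tau-\Delta)\Phi\le0$ on $(0,T]\times\Omega$. Suppose that $\Phi\le0$ on $\{0\}\times\overline\Omega$ and on $[0,T]\times\partial\Omega$, and that for every $\eta>0$ there is a compact set $Q\subset G$ with $\Phi\le\eta$ on $[0,T]\times(\overline\Omega\setminus Q)$. Then $\Phi\le0$.
\end{lemma}

\begin{proof}
Let $\varepsilon>0$ and $\Phi_\varepsilon=\Phi-\varepsilon\tau$, so that $(\partial_\tau-\Delta)\Phi_\varepsilon\le-\varepsilon$. Suppose that $\Phi_\varepsilon$ takes a value $2\eta>0$, and choose $Q$ for this $\eta$. Off $Q$ we have $\Phi_\varepsilon\le\eta$, so the supremum of $\Phi_\varepsilon$ is attained at a point $(\tau_0,g_0)$ of the compact set $[0,T]\times(\overline\Omega\cap Q)$, and it is positive. The initial and boundary conditions force $\tau_0>0$ and $g_0\in\Omega$. At this point $\partial_\tau\Phi_\varepsilon\ge0$ (compare with earlier times, which is possible also when $\tau_0=T$),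 and $\tilde X_i^2\Phi_\varepsilon\le0$ because $s\mapsto\Phi_\varepsilon(\tau_0,g_0\exp sX_i)$ has a local maximum at $s=0$. Thus $(\partial_\tau-\Delta)\Phi_\varepsilon\ge0$, a contradiction. Hence $\Phi\le\varepsilon\tau$, and we let $\varepsilon\to0$.
\end{proof}

To bound $\rho_t$ from below we compare it, outside a compact set, with a subsolution modeled on the Euclidean factor $e^{-|X|^2/4\tau}$. In place of the Riemannian distance, whose derivatives we do not control, we use a smooth function $\psi$ that behaves like a distance near infinity: its gradient is bounded above and below, and its Laplacian is bounded above.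

\begin{lemma}\label{lem:barrier}
Let $\psi\colon G\to\mathbb{R}$ be smooth with compact sublevel sets. Let $\psi_0,c,C>0$ be constants such that $\{\psi\le\psi_0\}\ne\emptyset$ and
\begin{equation}\label{eq:psihyp}
|\nabla\psi|^2\ge c,\qquad|\nabla\psi|^2+\psi\Delta\psi\le C\psi^2\qquad\text{on }\Omega=\{\psi>\psi_0\}.
\end{equation}
Let $t>0$ and $b\ge\dfrac{1+Ct}{2ct}$. Then there is $\delta>0$ with $\rho_t\ge\delta e^{-b\psi^2}$ on $G$.
\end{lemma}

\begin{proof}
The comparison needs a positive lower bound for the solution on $\partial\Omega$ throughout the time interval, and (H1) provides one only away from time $0$. So we start at time $T=t/2$: let $u(\tau,g)=\rho(T+\tau,g)$ for $0\le\tau\le T$, and let $\delta>0$ be the minimum of $u$ on the compact set $[0,T]\times\{\psi\le\psi_0\}$. Put $a=bT$, so that $4ac\ge1+2CT$. On $\overline\Omega$ define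
\[
v(\tau,g)=\delta e^{f},\quad f=-a\psi^2/\tau\quad(\tau>0),\qquad v(0,g)=0.
\]
Since $v\le\delta e^{-a\psi_0^2/\tau}$, the function $v$ is continuous on $[0,T]\times\overline\Omega$. We have $(\Delta-\partial_\tau)e^f=e^f(|\nabla f|^2+\Delta f-\partial_\tau f)$, where
\[
|\nabla f|^2=\frac{4a^2\psi^2|\nabla\psi|^2}{\tau^2},\qquad\Delta f=-\frac{2a}{\tau}\big(|\nabla\psi|^2+\psi\Delta\psi\big),\qquad\partial_\tau f=\frac{a\psi^2}{\tau^2}.
\]
The first term is quadratic in $a$ and the others are linear, so the first term wins for large $a$, provided that $|\nabla\psi|$ is bounded below. Precisely, by \eqref{eq:psihyp} and $\tau\le T$,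
\[
|\nabla f|^2+\Delta f-\partial_\tau f\ge\frac{a\psi^2}{\tau^2}\,(4ac-2CT-1)\ge0\qquad\text{on }(0,T]\times\Omega.
\]
Apply Lemma~\ref{lem:max} to $\Phi=v-u$. It satisfies $(\partial_\tau-\Delta)\Phi\le0$. At $\tau=0$, $\Phi=-u<0$. On $\partial\Omega\subset\{\psi=\psi_0\}$, $v\le\delta\le u$. Finally $\Phi\le v\le\delta e^{-b\psi^2}$, which is at most $\eta$ outside a sublevel set of $\psi$. Hence $v\le u$, and at $\tau=T$ this is the claim on $\Omega$. On $\{\psi\le\psi_0\}$ we have $\rho_t\ge\delta\ge\delta e^{-b\psi^2}$.
\end{proof}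

\section{The group $SL(2,\mathbb{R})$}\label{sec:sl2}

Let $G=SL(2,\mathbb{R})$ with the metric of Section~\ref{sec:intro}.

\subsection{The function $N$ and the lower bound}

Since $B(X,Y)=4\operatorname{tr}(XY)$, we have $\langle X,Y\rangle=4\operatorname{tr}(XY^T)$, and an orthonormal basis is $X_1=H/\sqrt8$, $X_2=S/\sqrt8$, $X_3=J/\sqrt8$, with
\[
H=\begin{pmatrix}1&0\\0&-1\end{pmatrix},\qquad S=\begin{pmatrix}0&1\\1&0\end{pmatrix},\qquad J=\begin{pmatrix}0&1\\-1&0\end{pmatrix}.
\]
Let $N(g)=\operatorname{tr}(g^Tg)=\|g\|^2$. It is bi-$K$-invariant, and its sublevel sets are compact because $G$ is closed in $\mathbb{R}^4$. By the singular value decomposition, every $g\in G$ can be written as $g=ka_rk'$ with $k,k'\in K$ and $r\ge0$, and then $N(g)=2\cosh2r\ge2$. So $\psi=\log N$ grows like $2r$, linearly along $a_r$, and is the natural candidate for Lemma~\ref{lem:barrier}.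

\begin{lemma}\label{lem:N}
$\Delta N=N$ and $|\nabla N|^2=\frac12(N^2-4)$.
\end{lemma}

\begin{proof}
Since $\exp sJ\in K$, we have $\tilde X_3N=0$. For symmetric $X$, $N(g\exp sX)=\operatorname{tr}(g^Tg\,e^{2sX})$, so $\tilde XN=2\operatorname{tr}(g^TgX)$ and $\tilde X^2N=4\operatorname{tr}(g^TgX^2)$. As $X_1^2=X_2^2=\frac18I$, each of $\tilde X_1^2N$ and $\tilde X_2^2N$ equals $N/2$, and $\Delta N=N$. Write $g^Tg=(c_{ij})$, a symmetric matrix with trace $N$ and determinant $1$. Then $\tilde X_1N=2(c_{11}-c_{22})/\sqrt8$ and $\tilde X_2N=4c_{12}/\sqrt8$, so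
\[
|\nabla N|^2=\tfrac12\big[(c_{11}-c_{22})^2+4c_{12}^2\big]=\tfrac12\big[(c_{11}+c_{22})^2-4(c_{11}c_{22}-c_{12}^2)\big]=\tfrac12(N^2-4).\qedhere
\]
\end{proof}

\begin{lemma}\label{lem:lower}
For every $t>0$ there is $\delta>0$ with $\rho_t\ge\delta e^{-b\log^2N}$ on $G$, where $b=2+2/t$.
\end{lemma}

\begin{proof}
For $\psi=\log N$, Lemma~\ref{lem:N} gives
\[
|\nabla\psi|^2=\frac{|\nabla N|^2}{N^2}=\frac12-\frac2{N^2},\qquad\Delta\psi=\frac{\Delta N}{N}-\frac{|\nabla N|^2}{N^2}=\frac12+\frac2{N^2}.
\]
The gradient vanishes on $K=\{N=2\}$, so we work on $\{N>4\}$, that is, $\psi_0=\log4>1$. There $\frac38\le|\nabla\psi|^2\le\frac12$ and $\Delta\psi\le1$, so $|\nabla\psi|^2+\psi\Delta\psi\le\frac12+\psi\le\frac32\psi^2$. Lemma~\ref{lem:barrier} applies with $c=\frac38$, $C=\frac32$, and any $b\ge2+\frac4{3t}$.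
\end{proof}

\subsection{Matrix entries and their radial parts}

A continuous representation $\pi$ of $G$ on a finite-dimensional complex space $V$ is smooth, and its differential extends complex-linearly to $\mathfrak{sl}(2,\mathbb{C})$. Finite-dimensional representations of $\mathfrak{sl}(2,\mathbb{C})$ are direct sums of the symmetric powers $\mathrm{Sym}^j(\mathbb{C}^2)$. Since $G$ is connected, $\pi$ is determined by its differential, so $\pi$ itself is a direct sum of the representations $\mathrm{Sym}^j(\mathbb{C}^2)$ of $G$. On the basis vector $e_1^ie_2^{j-i}$, the element $a_r$ acts by $e^{(2i-j)r}$ and $-I$ acts by $(-1)^j=(-1)^{2i-j}$. Therefore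
\begin{equation}\label{eq:weights}
V=\bigoplus_{m\in\mathbb{Z}}V_m,\qquad\pi(a_r)=e^{mr}\text{ and }\pi(-I)=(-1)^m\text{ on }V_m.
\end{equation}

\begin{lemma}\label{lem:poly}
$\mathcal{M}$ is the space of restrictions to $G\subset\mathbb{R}^4$ of complex polynomials in the four entries of $g$. For every $\varphi\in\mathcal{M}$ there are $C'>0$ and an integer $m\ge1$ with $|\varphi|\le C'N^m$.
\end{lemma}

\begin{proof}
Entries of $\mathrm{Sym}^j(\mathbb{C}^2)$ are polynomials in the entries of $g$. Conversely, a monomial of degree $j$ is a matrix entry of $(\mathbb{C}^2)^{\otimes j}$. The bound holds because each entry of $g$ is at most $N^{1/2}$ in absolute value and $N\ge1$.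
\end{proof}

We look for a bi-$K$-invariant density $\sigma$, because such a density sees only the average
\[
\varphi^\natural(g)=\int_K\int_K\varphi(kgk')\,dk\,dk'
\]
of a function $\varphi$, where $dk$ is Haar measure of total mass $1$. This reduces the problem to one variable. Put $x(g)=N(g)/2\in[1,\infty)$, so that $x(ka_rk')=\cosh2r$. For the defining representation all averages vanish, since $-I\in K$ acts by $-1$. For the adjoint representation, $K$ fixes $J$ and $\mathrm{Ad}(a_r)J=\cosh(2r)J+\sinh(2r)S$, so the diagonal entry at $J$ is $x$ itself. In general one obtains polynomials in $x$.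

\begin{lemma}\label{lem:radial}
For every $\varphi\in\mathcal{M}$ there is a polynomial $P$ with $\varphi^\natural(g)=P(x(g))$.
\end{lemma}

\begin{proof}
By linearity let $\varphi(g)=\xi(\pi(g)v)$. Then $\varphi^\natural(g)=\xi^\natural(\pi(g)v^\natural)$, where $v^\natural=\int_K\pi(k)v\,dk$ and $\xi^\natural=\int_K\xi\circ\pi(k)\,dk$. The vector $v^\natural$ is fixed by $K$, in particular by $-I$, so by \eqref{eq:weights} it lies in the sum of the $V_m$ with $m$ even. Hence $\varphi^\natural(a_r)=\sum_{j\in\mathbb{Z}}\beta_je^{2jr}$, a finite sum. Since $J\in K$, $Ja_rJ^{-1}=a_{-r}$ and $\varphi^\natural$ is bi-$K$-invariant, this function is even in $r$, so it equals $\sum_j\beta_j\cosh(2jr)$. The recursion $\cosh(2(j+1)r)=2\cosh(2r)\cosh(2jr)-\cosh(2(j-1)r)$ shows that each term is a polynomial in $\cosh2r$. Bi-$K$-invariance extends the identity from the elements $a_r$ to $G$.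
\end{proof}

The standard integral formula for the decomposition $g=ka_rk'$ states that, for a constant $c_G>0$ and $f\ge0$ measurable or $f$ integrable,
\begin{equation}\label{eq:KAK}
\int_Gf\,dg=c_G\int_0^\infty\int_K\int_Kf(ka_rk')\,dk\,dk'\,\sinh(2r)\,dr.
\end{equation}
Since $\sinh(2r)\,dr=\frac12dx$, the map $x$ carries Haar measure to a multiple of Lebesgue measure on $[1,\infty)$: the variable in which the averaged entries are polynomials also absorbs the Jacobian. We are in the situation of \eqref{eq:moments}, except that the half-line starts at $1$. The correct substitution is $y=x-1$, because Lemma~\ref{lem:shift} needs $s=\log y$ to run over all of $\mathbb{R}$, and a polynomial in $x$ is a polynomial in $x-1$.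

\begin{proof}[Proof of Theorem~\ref{thm:sl2}]
Fix $t>0$, let $b$ and $\delta$ be as in Lemma~\ref{lem:lower}, and fix $A>b$. Define
\[
\sigma(g)=\omega_A(x(g)-1),\qquad F=\sigma/\rho_t.
\]
The function $F$ is real and continuous, and it is nonzero where $x-1=e^{1/4A}$; so it is not almost everywhere zero. It vanishes on $K$, and for $x>1$ Lemma~\ref{lem:lower} gives
\[
|F|\le\delta^{-1}\exp\big(-A\log^2(x-1)+b\log^2(2x)\big).
\]
The exponent is continuous on $(1,\infty)$. It tends to $-\infty$ as $x\to1$, because $\log^2(x-1)\to\infty$. It tends to $-\infty$ as $x\to\infty$, because $\log(2x)/\log(x-1)\to1$ and $A>b$. So $F$ is bounded.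

Let $\varphi\in\mathcal{M}$. By Lemma~\ref{lem:poly}, $|\varphi|\le C'(2x)^m$, so \eqref{eq:KAK} gives
\[
\int_G|\varphi F|\rho_t\,dg=\int_G|\varphi\sigma|\,dg\le\frac{c_GC'}{2}\int_0^\infty(2y+2)^m|\omega_A(y)|\,dy<\infty.
\]
By \eqref{eq:KAK}, bi-$K$-invariance of $\sigma$, Lemma~\ref{lem:radial}, and \eqref{eq:moments},
\[
\int_G\varphi F\rho_t\,dg=c_G\int_0^\infty\varphi^\natural(a_r)\sigma(a_r)\sinh(2r)\,dr=\frac{c_G}2\int_0^\infty P(y+1)\,\omega_A(y)\,dy=0.
\]
By (H2), the bounded function $F$ lies in $L^2(G,\rho_t\,dg)$, and it is a nonzero element of that space because $\rho_t>0$. It is real, so the last display says that it is orthogonal to every element of $\mathcal{M}$. Hence $\mathcal{M}$ is not dense.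
\end{proof}

\subsection{The entries are square-integrable}

The proof above did not need $\mathcal{M}\subset L^2(G,\rho_t\,dg)$. The inclusion is true, so it is density alone that fails.

\begin{proposition}\label{prop:L2}
For every integer $m\ge1$ and $t>0$, $\int_GN^m\rho_t\,dg\le2^me^{c_mt}$ with $c_m=\frac12m(m+1)$. In particular $\mathcal{M}\subset L^2(G,\rho_t\,dg)$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:N},
\[
\Delta N^m=mN^{m-1}\Delta N+m(m-1)N^{m-2}|\nabla N|^2=mN^m+\tfrac12m(m-1)N^{m-2}(N^2-4)\le c_mN^m,
\]
so $(\partial_\tau-\Delta)(e^{c_m\tau}N^m)\ge0$. Choose $f_j\in C_c(G)$ with $0\le f_j\uparrow N^m$, and let $u_j$ be given by \eqref{eq:conv} with $f=f_j$. By (H3), $\Phi=u_j-e^{c_m\tau}N^m$ is continuous on $[0,t]\times G$, satisfies $(\partial_\tau-\Delta)\Phi\le0$, and equals $f_j-N^m\le0$ at $\tau=0$; it is negative outside a sublevel set of $N$ because $u_j$ is bounded. Lemma~\ref{lem:max} with $\Omega=G$ gives $u_j(t,e)\le e^{c_mt}N(e)^m=2^me^{c_mt}$. By monotone convergence, $\int_G\rho_t(h^{-1})N(h)^mdh\le2^me^{c_mt}$. Now substitute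 $h^{-1}$ for $h$ and use $N(h^{-1})=N(h)$, which holds because $h^{-1}$ has the same entries as $h$ up to order and sign. The last claim follows from Lemma~\ref{lem:poly}.
\end{proof}

\section{Semisimple groups}\label{sec:ss}

Let $G$ be as in Theorem~\ref{thm:ss}, with the notation of Section~\ref{sec:heat}. The center $Z(G)=\ker\mathrm{Ad}$ is discrete. For noncompact $G$ we construct $\mathcal{F}_t$ in two different ways, according to whether $Z(G)$ is infinite or finite.

\subsection{Infinite center}\label{sub:infinite}

Here $\mathcal{M}$ does not even separate points. An example is the universal cover of $SL(2,\mathbb{R})$, whose center contains $\pi_1(SL(2,\mathbb{R}))\cong\mathbb{Z}$.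

\begin{lemma}\label{lem:z}
If $Z(G)$ is infinite, there is $z\ne e$ in $G$ with $\pi(z)=1$ for every finite-dimensional representation $\pi$.
\end{lemma}

\begin{proof}
Write $G=\tilde G/\Gamma$ with $\tilde G$ simply connected and $\Gamma$ discrete and central. Let $G_{\mathbb{C}}$ be the simply connected complex group with Lie algebra $\mathfrak{g}_{\mathbb{C}}$, let $\iota\colon\tilde G\to G_{\mathbb{C}}$ be the homomorphism that integrates $\mathfrak{g}\subset\mathfrak{g}_{\mathbb{C}}$, and let $Z_0=\ker\iota$. A finite-dimensional complex representation of $\mathfrak{g}$ extends to $\mathfrak{g}_{\mathbb{C}}$ and integrates to $G_{\mathbb{C}}$, so every finite-dimensional representation of $\tilde G$ factors through $\iota$ and is trivial on $Z_0$. Applied to the adjoint representation on $\mathfrak{g}_{\mathbb{C}}$, this gives $Z_0\subset Z(\tilde G)$ and $\iota(Z(\tilde G))\subset Z(G_{\mathbb{C}})$. The center of a connected complex semisimple group is finite, so $Z(\tilde G)/Z_0$ is finite. Also $Z(G)=Z(\tilde G)/\Gamma$, since both centers are kernels of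 $\mathrm{Ad}$. If $Z_0\subset\Gamma$, then $Z(G)$ would be a quotient of $Z(\tilde G)/Z_0$, hence finite. So $Z_0\not\subset\Gamma$, and we take for $z$ the image of an element of $Z_0\setminus\Gamma$.
\end{proof}

Thus $\varphi(zg)=\varphi(g)$ for all $\varphi\in\mathcal{M}$. Choose a nonempty relatively compact open set $U$ with $U\cap zU=\emptyset$ and pairwise disjoint nonempty open sets $U_1,U_2,\dots\subset U$. Put $F_j=(1_{U_j}-1_{zU_j})/\rho_t$. These functions are bounded, since $\rho_t$ is bounded below on the compact closure of $U\cup zU$. They are nonzero on pairwise disjoint sets of positive measure, hence linearly independent in $L^\infty$. Each $\varphi\in\mathcal{M}$ is bounded on $U\cup zU$, and $\int\varphi F_j\rho_t\,dg=\int_{U_j}\varphi\,dg-\int_{zU_j}\varphi\,dg=0$ by left invariance of $dg$. Let $\mathcal{F}_t$ be the real span of the $F_j$.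

\subsection{Finite center: structure theory}\label{sub:structure}

From now on $G$ is noncompact with finite center, and $n=\dim\mathfrak{g}$. We recall the standard facts. Let $\theta$ be a Cartan involution of $\mathfrak{g}$, that is, an involutive automorphism for which $\langle X,Y\rangle=-B(X,\theta Y)$ is positive definite. We write $|\cdot|$ for the norm of this inner product and ${}^*$ for adjoints. It need not be the inner product that defines the metric; the latter enters only through the basis $(X_i)$, that is, through $\Delta$ and $|\nabla f|$.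
\begin{itemize}
\item[(S1)] Let $\mathfrak{g}=\mathfrak{k}\oplus\mathfrak{p}$ be the decomposition into the $+1$ and $-1$ eigenspaces of $\theta$, and let $K$ be the connected subgroup with Lie algebra $\mathfrak{k}$. The map $(k,Y)\mapsto k\exp Y$ is a diffeomorphism $K\times\mathfrak{p}\to G$. Since $Z(G)$ is finite, $K$ is compact, and so $\mathfrak{p}\ne0$. The operators $\mathrm{Ad}(k)$, $k\in K$, are orthogonal and preserve $\mathfrak{p}$; the operators $\mathrm{ad}Y$, $Y\in\mathfrak{p}$, are symmetric.
\item[(S2)] Let $\mathfrak{a}\subset\mathfrak{p}$ be a maximal abelian subspace. The joint eigenspace decomposition of $\mathrm{ad}(\mathfrak{a})$ is $\mathfrak{g}=\mathfrak{g}_0\oplus\bigoplus_{\alpha\in\Sigma}\mathfrak{g}_\alpha$, where $\Sigma\subset\mathfrak{a}^*\setminus\{0\}$ is the finite set of restricted roots; put $m_\alpha=\dim\mathfrak{g}_\alpha$. Then $\theta\mathfrak{g}_\alpha=\mathfrak{g}_{-\alpha}$, and $[E,\theta E]=-|E|^2\alpha^\sharp$ for $E\in\mathfrak{g}_\alpha$. The Weyl group $W$ is the finite group of orthogonal maps of $\mathfrak{a}$ induced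 by those $\mathrm{Ad}(k)$ that preserve $\mathfrak{a}$. It permutes $\Sigma$ and preserves lengths and multiplicities.
\item[(S3)] Every $g\in G$ has the form $k\exp(X)k'$ with $k,k'\in K$ and $X\in\mathfrak{a}$, and $g$ determines $X$ up to $W$. With $D(X)=\prod_{\alpha\in\Sigma^+}|\sinh\alpha(X)|^{m_\alpha}$, where $\Sigma^+$ is a set of positive roots, and normalized Haar measure on $K$,
\begin{equation}\label{eq:KAKss}
\int_Gf\,dg=c_G\int_{\mathfrak{a}}\int_K\int_Kf(k\exp(X)k')\,dk\,dk'\,D(X)\,dX.
\end{equation}
The function $D$ is $W$-invariant, so integrating over all of $\mathfrak{a}$ instead of one Weyl chamber changes only the constant $c_G>0$.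
\end{itemize}

\subsection{Finite center: the lower bound}

A general $G$ has no defining representation, so we measure size in the adjoint representation: let
\[
N_{\mathrm{Ad}}(g)=\operatorname{tr}\big(\mathrm{Ad}(g)^*\mathrm{Ad}(g)\big),\qquad\psi=\log N_{\mathrm{Ad}}.
\]
Let $Y\in\mathfrak{p}$ and let $\mu_1,\dots,\mu_n$ be the eigenvalues of $\mathrm{ad}Y$. Then $\sum_j\mu_j^2=B(Y,Y)=|Y|^2$, and the list is symmetric under $\mu\mapsto-\mu$ because $\theta\circ\mathrm{ad}Y\circ\theta^{-1}=-\mathrm{ad}Y$. So the largest eigenvalue $\mu_*$ satisfies $|Y|/\sqrt n\le\mu_*\le|Y|$. Since $N_{\mathrm{Ad}}(k\exp Y)=\operatorname{tr}e^{2\,\mathrm{ad}Y}=\sum_je^{2\mu_j}$,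
\begin{equation}\label{eq:Nbounds}
e^{2|Y|/\sqrt n}\le N_{\mathrm{Ad}}(k\exp Y)\le ne^{2|Y|}\qquad(k\in K,\ Y\in\mathfrak{p}).
\end{equation}
The lower bound and the compactness of $K$ make the sublevel sets of $\psi$ compact. This is where the finiteness of the center is used: $\psi$ is constant on $K\supset Z(G)$.

\begin{lemma}\label{lem:lowerss}
For every $t>0$ there are $\delta,b',\delta_1,b>0$ such that $\rho_t\ge\delta e^{-b'\psi^2}$ on $G$ and
\begin{equation}\label{eq:gauss}
\rho_t(k\exp(Y)k')\ge\delta_1e^{-b|Y|^2}\qquad(k,k'\in K,\ Y\in\mathfrak{p}).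
\end{equation}
\end{lemma}

\begin{proof}
We verify \eqref{eq:psihyp}. \emph{Upper bounds.} Fix $g$ and $X\in\mathfrak{g}$, and put $Q=\mathrm{Ad}(g)^*\mathrm{Ad}(g)$, $M=\mathrm{ad}X$. Then $N_{\mathrm{Ad}}(g\exp sX)=\operatorname{tr}(e^{sM^*}Qe^{sM})$, so
\[
\tilde XN_{\mathrm{Ad}}=\operatorname{tr}\big(Q(M+M^*)\big),\qquad\tilde X^2N_{\mathrm{Ad}}=\operatorname{tr}\big(Q(M^2+2MM^*+M^{*2})\big).
\]
Since $Q$ is positive definite, $|\operatorname{tr}(QR)|\le\|R\|_{\mathrm{op}}\operatorname{tr}Q$ for every $R$. Hence $|\tilde XN_{\mathrm{Ad}}|\le2\|M\|_{\mathrm{op}}N_{\mathrm{Ad}}$ and $|\tilde X^2N_{\mathrm{Ad}}|\le4\|M\|_{\mathrm{op}}^2N_{\mathrm{Ad}}$. With $C_1=4\sum_i\|\mathrm{ad}X_i\|_{\mathrm{op}}^2$ we obtain $|\nabla\psi|^2\le C_1$ and $\Delta\psi=\Delta N_{\mathrm{Ad}}/N_{\mathrm{Ad}}-|\nabla\psi|^2\le C_1$ on $G$. Where $\psi\ge1$, this gives $|\nabla\psi|^2+\psi\Delta\psi\le C_1(1+\psi)\le2C_1\psi^2$.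

\emph{Lower bound for the gradient.} It suffices to differentiate in the radial direction. Let $g=k\exp(rY)$ with $Y\in\mathfrak{p}$, $|Y|=1$, $r\ge1$, and let $\mu_j$ be the eigenvalues of $\mathrm{ad}Y$. Then $N_{\mathrm{Ad}}(g\exp sY)=\sum_je^{2(r+s)\mu_j}=\sum_j\cosh(2(r+s)\mu_j)$ by the symmetry of the spectrum, so
\[
\tilde Y\psi(g)=\frac{2\sum_j\mu_j\sinh(2r\mu_j)}{\sum_j\cosh(2r\mu_j)}\ge\frac{2\mu_*\sinh(2r\mu_*)}{n\cosh(2r\mu_*)}\ge\frac{2}{n^{3/2}}\tanh\frac{2}{\sqrt n}=:c_0,
\]
because all terms in the numerator are nonnegative, $|\mu_j|\le\mu_*$, and $\mu_*\ge1/\sqrt n$. Write $Y=\sum_iy_iX_i$, and let $\kappa$ be the maximum of $(\sum_iy_i^2)^{1/2}$ over the $|\cdot|$-unit sphere of $\mathfrak{p}$. By the Cauchy--Schwarz inequality, $c_0\le\sum_iy_i\tilde X_i\psi(g)\le\kappa|\nabla\psi(g)|$.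

Take $\psi_0=2+\log n$. Then $\psi(e)=\log n\le\psi_0$, and by \eqref{eq:Nbounds} every point of $\{\psi>\psi_0\}$ has the form $k\exp(rY)$ with $|Y|=1$ and $r>1$. Lemma~\ref{lem:barrier} with $c=(c_0/\kappa)^2$ and $C=2C_1$ gives the first bound. For \eqref{eq:gauss}, write $k\exp(Y)k'=kk'\exp(Y')$ with $Y'=\mathrm{Ad}(k')^{-1}Y\in\mathfrak{p}$ and $|Y'|=|Y|$. By \eqref{eq:Nbounds}, $0\le\psi\le\log n+2|Y|$ at this point, so $\psi^2\le2\log^2n+8|Y|^2$.
\end{proof}

\subsection{Finite center: the annihilating functions}\label{sub:annihilate}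

We first find the exponents that occur on $\exp\mathfrak{a}$. For $\alpha\in\Sigma$ let $H_\alpha=2\alpha^\sharp/|\alpha|^2\in\mathfrak{a}$ be the coroot, and let
\[
L=\{\lambda\in\mathfrak{a}^*:\lambda(H_\alpha)\in\mathbb{Z}\text{ for all }\alpha\in\Sigma\}.
\]
For $SL(2,\mathbb{R})$, $\mathfrak{a}=\mathbb{R}H$, the coroots are $\pm H$, and $L$ consists of the forms $rH\mapsto mr$, $m\in\mathbb{Z}$, as in \eqref{eq:weights}.

\begin{lemma}\label{lem:L}
For $\varphi\in\mathcal{M}$, the function $X\mapsto\varphi^\natural(\exp X)$ on $\mathfrak{a}$ is a finite linear combination of the functions $e^{\lambda(X)}$, $\lambda\in L$. Here $\varphi^\natural(g)=\int_K\int_K\varphi(kgk')\,dk\,dk'$.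
\end{lemma}

\begin{proof}
As in Lemma~\ref{lem:radial}, averaging replaces $v$ and $\xi$ by other vectors, so it suffices to treat $\xi(\pi(\exp X)v)$. The coroots span $\mathfrak{a}$: a vector $X\in\mathfrak{a}$ orthogonal to all of them has $\alpha(X)=0$ for all $\alpha$, so the symmetric operator $\mathrm{ad}X$ is zero and $X=0$. Choose $E\in\mathfrak{g}_\alpha$ with $|E|^2=2/|\alpha|^2$. By (S2), $[H_\alpha,E]=2E$, $[H_\alpha,-\theta E]=-2(-\theta E)$, and $[E,-\theta E]=H_\alpha$, so these three elements form an $\mathfrak{sl}_2$-triple. Hence $d\pi(H_\alpha)$ is diagonalizable with integer eigenvalues. The operators $d\pi(H_\alpha)$ commute and span $d\pi(\mathfrak{a})$, so $V$ has a basis of joint eigenvectors, on each of which $d\pi(X)$ acts by $\lambda(X)$ for a linear form $\lambda$ that takes integer values on the coroots. Such a $\lambda$ is real on $\mathfrak{a}$ and belongs to $L$.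
\end{proof}

The substitution $s=\log(\cosh2r-1)$, which absorbed both the Jacobian and the symmetry $r\mapsto-r$, is special to one variable. We now apply Lemma~\ref{lem:shift} directly on $\mathfrak{a}$ and try $\sigma(k\exp(X)k')=q(X)e^{-A|X|^2}/D(X)$, so that $D$ cancels in \eqref{eq:KAKss}. This imposes three conditions on $q$. It must be $W$-invariant, for $\sigma$ to be well defined; this rules out the odd function of Section~\ref{sec:model}. It should be invariant under translation by $\lambda^\sharp/2A$, $\lambda\in L$, so that all conditions of orthogonality reduce to the single condition of Gaussian mean zero. And it should vanish near the walls $\alpha=0$, where $D$ vanishes; by periodicity it must then vanish near all translates of the walls. A function that measures the distance to these translates produces all three properties.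

Fix $t>0$, let $b$ be as in \eqref{eq:gauss}, and fix $A>b$. Put $\ell_\alpha=|\alpha|^2/4A$ and
\[
d(X)=\min_{\alpha\in\Sigma}\operatorname{dist}\big(\alpha(X),\ell_\alpha\mathbb{Z}\big)\qquad(X\in\mathfrak{a}).
\]
The function $d$ is continuous. It is $W$-invariant, because $\alpha(\gamma X)=(\alpha\circ\gamma)(X)$ and $\alpha\mapsto\alpha\circ\gamma$ is a length-preserving permutation of $\Sigma$ for $\gamma\in W$. It is invariant under translation by $\lambda^\sharp/2A$ for $\lambda\in L$, because
\[
\alpha\Big(\frac{\lambda^\sharp}{2A}\Big)=\frac{\lambda(\alpha^\sharp)}{2A}=\ell_\alpha\,\lambda(H_\alpha)\in\ell_\alpha\mathbb{Z}.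
\]
The zero set of $d$ is a countable union of affine hyperplanes, which does not cover $\mathfrak{a}$, so $d$ takes some value $2\eta>0$. As $d(0)=0$ and $\mathfrak{a}$ is connected, the range of $d$ contains $[0,2\eta]$. Hence $\beta\mapsto\beta\circ d$ is an injective linear map on the space of real $\beta\in C_c((\eta,2\eta))$. Its image is an infinite-dimensional space of bounded continuous functions on $\mathfrak{a}$ that share the invariances of $d$ and vanish where $d\le\eta$. Let $\mathcal{Q}$ be the subspace of this image defined by the one linear condition $\int_{\mathfrak{a}}q(X)e^{-A|X|^2}dX=0$; it is still infinite-dimensional. By Lemma~\ref{lem:shift} and translation invariance,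
\begin{equation}\label{eq:kill}
\int_{\mathfrak{a}}q(X)\,e^{\lambda(X)}e^{-A|X|^2}dX=0\qquad(q\in\mathcal{Q},\ \lambda\in L).
\end{equation}

Where $d\ge\eta$ we have $|\alpha(X)|\ge\eta$ for all $\alpha$, so $D\ge D_0:=\prod_{\alpha\in\Sigma^+}(\sinh\eta)^{m_\alpha}>0$. For $q\in\mathcal{Q}$ let $\omega_q=qe^{-A|X|^2}/D$ on $\{D>0\}$ and $\omega_q=0$ on $\{d<\eta\}$. These two open sets cover $\mathfrak{a}$ and the definitions agree on the overlap, so $\omega_q$ is continuous. It is $W$-invariant, $\omega_qD=qe^{-A|X|^2}$ everywhere, and $|\omega_q|\le D_0^{-1}\|q\|_\infty e^{-A|X|^2}$. Define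
\[
\sigma_q(k\exp(X)k')=\omega_q(X),\qquad F_q=\sigma_q/\rho_t,\qquad\mathcal{F}_t=\{F_q:q\in\mathcal{Q}\}.
\]
By (S3), $\sigma_q$ is well defined. It is continuous: the surjection $K\times\mathfrak{a}\times K\to G$ is proper by \eqref{eq:Nbounds} and the bi-$K$-invariance of $N_{\mathrm{Ad}}$, hence closed, hence a quotient map. By \eqref{eq:gauss} and $A>b$, $|F_q|\le(\delta_1D_0)^{-1}\|q\|_\infty$. The map $q\mapsto F_q$ is linear, and if $q\ne0$ then the continuous function $\sigma_q$ is nonzero on a nonempty open set. So $\mathcal{F}_t$ is an infinite-dimensional subspace of $L^\infty(G,dg)$.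

Let $\varphi(g)=\xi(\pi(g)v)$. Since $\pi(K)$ is bounded and $\|\pi(\exp X)\|_{\mathrm{op}}\le e^{\|d\pi(X)\|_{\mathrm{op}}}$, we have $|\varphi(k\exp(X)k')|\le C'e^{C'|X|}$ for some $C'$. By \eqref{eq:KAKss},
\[
\int_G|\varphi F_q|\rho_t\,dg\le c_GC'\|q\|_\infty\int_{\mathfrak{a}}e^{C'|X|-A|X|^2}dX<\infty,
\]
and by \eqref{eq:KAKss}, Lemma~\ref{lem:L}, and \eqref{eq:kill},
\[
\int_G\varphi F_q\rho_t\,dg=c_G\int_{\mathfrak{a}}q(X)\,\varphi^\natural(\exp X)\,e^{-A|X|^2}dX=0.
\]

\subsection{Conclusion of the proof}

\begin{proof}[Proof of Theorem~\ref{thm:ss}]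
(a) Let $G$ be compact. By the Peter--Weyl theorem $\mathcal{M}$ is uniformly dense in $C(G)$, and $C(G)$ is dense in $L^p$ of the finite Borel measure $\rho_t\,dg$.

(b) The space $\mathcal{F}_t$ was constructed in Section~\ref{sub:infinite} for infinite center and in Section~\ref{sub:annihilate} for finite center. Let $F_1,\dots,F_j\in\mathcal{F}_t$ be linearly independent in $L^\infty$; being real, they are independent over $\mathbb{C}$ as well. By (H2) they lie in $L^{p'}(\rho_t\,dg)$, $1/p+1/p'=1$, and they remain independent there because $\rho_t>0$. So $f\mapsto\int fF_i\rho_t\,dg$, $1\le i\le j$, are independent continuous functionals on $L^p(\rho_t\,dg)$ that vanish on $\mathcal{M}\cap L^p(\rho_t\,dg)$ and on its closure. The codimension of the closure is at least $j$, for every $j$.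

Thus density holds for all pairs $(t,p)$ when $G$ is compact and for none otherwise. Finally, if $\|F\|_\infty\le1$ and $|\epsilon|\le1$, then $1+\epsilon F\ge0$ almost everywhere, and $\int\varphi(1+\epsilon F)\rho_t\,dg=\int\varphi\rho_t\,dg$ for $\varphi\in\mathcal{M}\cap L^1(\rho_t\,dg)$. For $F\ne0$ the measures are distinct.
\end{proof}

\section{The role of decay}\label{sec:decay}

\begin{remark}\label{rem:scope}
For noncompact $G$ with finite center, the proof of Theorem~\ref{thm:ss}(b) uses only that $\rho_t\,dg$ is a finite measure and that \eqref{eq:gauss} holds. It therefore applies without change to every finite measure $w\,dg$ with $w\ge ce^{-C\log^2N_{\mathrm{Ad}}}$, $c,C>0$, since the last lines of the proof of Lemma~\ref{lem:lowerss} derive \eqref{eq:gauss} from such a bound. For $SL(2,\mathbb{R})$ we have $N_{\mathrm{Ad}}(a_r)=e^{4r}+1+e^{-4r}$, so $N_{\mathrm{Ad}}=N^2-1$ lies between $N$ and $N^2$, and the hypothesis is equivalent to a bound $w\ge ce^{-C\log^2N}$.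
\end{remark}

At the other end, a weight with an exponential moment in the matrix norm makes Fourier transforms holomorphic near the origin, and then the moments determine the measure.

\begin{proof}[Proof of Proposition~\ref{prop:converse}]
By Lemma~\ref{lem:poly}, $\mathcal{M}$ consists of the polynomials in the entries of $g$, and $|\varphi|^2\le C''e^{\varepsilon\|g\|}$ for each $\varphi\in\mathcal{M}$, so $\mathcal{M}\subset L^2(w\,dg)$. Let $F\in L^2(w\,dg)$ be orthogonal to $\mathcal{M}$. By the Cauchy--Schwarz inequality,
\[
\int_G|F|e^{\varepsilon\|g\|/2}w\,dg\le\Big(\int_G|F|^2w\,dg\Big)^{1/2}\Big(\int_Ge^{\varepsilon\|g\|}w\,dg\Big)^{1/2}<\infty.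
\]
In particular $\nu=\overline Fw\,dg$ is a finite complex measure on $G\subset\mathbb{R}^4$. Put $\widehat\nu(\zeta)=\int_Ge^{i\zeta\cdot g}\,d\nu(g)$ for $\zeta$ in the tube $\{\zeta\in\mathbb{C}^4:|\operatorname{Im}\zeta|<\varepsilon/2\}$. If $|\operatorname{Im}\zeta|\le\varepsilon'<\varepsilon/2$, then a $\zeta$-derivative of order $j$ of $e^{i\zeta\cdot g}$ is bounded by $\|g\|^je^{\varepsilon'\|g\|}\le C_{j,\varepsilon'}e^{\varepsilon\|g\|/2}$. So $\widehat\nu$ is holomorphic in the tube and may be differentiated under the integral sign. Each derivative at $\zeta=0$ is the integral of a polynomial against $\overline Fw\,dg$, which is zero. The tube is convex, hence connected, so $\widehat\nu\equiv0$. A finite measure on $\mathbb{R}^4$ with zero Fourier transform is zero, and therefore $F=0$ almost everywhere for $w\,dg$.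
\end{proof}

The heat kernel is far from satisfying the hypothesis of Proposition~\ref{prop:converse}: by Lemma~\ref{lem:lower} and \eqref{eq:KAK}, $\int_Ge^{\varepsilon\|g\|}\rho_t\,dg\ge\frac12c_G\delta\int_1^\infty e^{\varepsilon\sqrt{2x}-b\log^2(2x)}dx=\infty$ for all $\varepsilon,t>0$.

\begin{thebibliography}{9}

\bibitem{Grigoryan}
Grigor'yan, \emph{Heat Kernel and Analysis on Manifolds}.

\bibitem{Mori}
Shota Mori, \emph{The heat kernel on $SL(2,\mathbb{R})$}, arXiv:1909.03670 (2019).

\end{thebibliography}
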